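# Two natural hypotheses that do not make a crossed product full

Let $G\curvearrowright^\alpha M$ be a strongly continuous action of a locally compact second countable group $G$ on a factor $M$ with separable predual. Suppose that, seen from $M$ alone, nothing prevents $M\rtimes G$ from being full: the automorphisms $\alpha_g$ stay away from the approximately inner ones, and $M$ has no nontrivial central sequence that the group asymptotically fixes. Is $M\rtimes G$ then a full factor?

Here are the precise terms. A sequence $(a_n)$ in a von Neumann algebra $N$ with separable predual is *centralizing* if $\sup_n\|a_n\|<\infty$ and $\|\omega\cdot a_n-a_n\cdot\omega\|\to0$ for every $\omega\in N_*$. It is *trivial* if there is a bounded sequence $t_n\in\mathbb C$ with $a_n-t_n1\to0$ $*$-strongly. A factor with separable predual is full if and only if all its centralizing sequences are trivial, and this is the form of fullness we use. Let $\pi:\operatorname{Aut}M\to\operatorname{Aut}M/\overline{\operatorname{Inn}M}$ be the quotient homomorphism, where the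 closure is taken in the usual Polish topology of $\operatorname{Aut}M$. The two hypotheses are:

* **(H1)** $\pi\circ\alpha$ is faithful and has closed image.
* **(H2)** Every centralizing sequence $(a_n)$ in $M$ with $\alpha_g(a_n)-a_n\to0$ $*$-strongly for every $g\in G$ is trivial.

The question, from Amine Marrakchi and Stefaan Vaes, "Spectral gap and strict outerness for actions of locally compact groups on full factors", arXiv:2201.01055 (2022), is whether (H1) and (H2) imply that $M\rtimes G$ is a full factor. We start with a case where the answer is yes, and watch which step of the proof breaks when that case is left.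

## 1. Discrete groups acting on a full II$_1$ factor

**Conventions.** Let $N$ be a finite von Neumann algebra with faithful normal tracial state $\tau$ and separable predual. Put $\|x\|_2=\tau(x^*x)^{1/2}$ and $\|x\|_1=\tau(|x|)$.

First, a bounded sequence $(x_n)$ in $N$ is centralizing if and only if $\|[x_n,z]\|_2\to0$ for all $z\in N$. Indeed, for $\omega=\tau(z\,\cdot)$ the functional $\omega\cdot x_n-x_n\cdot\omega$ is $\tau([z,x_n]\,\cdot)$, of norm $\|[x_n,z]\|_1$. Since
$$\|[x_n,z]\|_1\le\|[x_n,z]\|_2,\qquad \|[x_n,z]\|_2^2\le\|[x_n,z]\|\,\|[x_n,z]\|_1 ,$$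
and $\|[x_n,z]\|$ is bounded in $n$, the two norms tend to $0$ together. The functionals $\tau(z\,\cdot)$ are dense in $N_*$, so, $(x_n)$ being bounded, it suffices to test on them. Moreover, $\|[x_n,z]\|_2\le2\sup_k\|x_k\|\,\|z\|_2$, so it is enough to check $z$ in a $\|\cdot\|_2$-dense linear subspace.

Second, on bounded sets $*$-strong convergence is $\|\cdot\|_2$-convergence. Third, for a II$_1$ factor $M$ the topology of $\operatorname{Aut}M$ is that of pointwise $\|\cdot\|_2$-convergence. Fourth, if all centralizing sequences of $N$ are trivial, then $N$ is a factor: a constant sequence $z\in Z(N)$ is centralizing, so $z$ is a $\|\cdot\|_2$-limit of scalars.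

**Two examples.** The hyperfinite II$_1$ factor $R=\overline\bigotimes_{k}M_2(\mathbb C)$ is not full. Put a fixed unitary of trace $0$ in the $n$-th tensor factor. The resulting sequence commutes eventually with every finite tensor product, hence is centralizing, and it stays at $\|\cdot\|_2$-distance at least $1$ from the scalars. Free group factors, on the other hand, are full, because of the next lemma, which we use throughout. For a set $I$ containing $1,2$ let $\mathbb F_I$ be the free group on $I$, $B=L(\mathbb F_I)$ with trace $\tau$, and let $b_i$, $i\in I$, be the canonical unitaries.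

**Lemma 1.** For all $\xi\in L^2(B)=\ell^2(\mathbb F_I)$,
$$\sum_{i=1,2}\|b_i\xi-\xi b_i\|_2^2\ \ge\ \tfrac12\,\|\xi-\tau(\xi)1\|_2^2 .$$

**Proof.** Let $\mathbb F_2=\langle1,2\rangle$ act by conjugation on $\mathbb F_I\setminus\{e\}$, and let $\theta$ be the resulting unitary representation on $\ell^2(\mathbb F_I\setminus\{e\})$. The stabilizer of a point $s$ lies in the centralizer of $s\ne e$ in a free group, so it is cyclic, hence amenable. Decomposing into orbits, $\theta$ is a direct sum of quasi-regular representations on $\ell^2(\mathbb F_2/H)$ with $H$ amenable. Each of these is weakly contained in the regular representation: the trivial representation of $H$ is weakly contained in the regular representation of $H$, and one induces to $\mathbb F_2$. So $T=\sum_{i=1,2}(\theta(i)+\theta(i)^*)$ has norm at most that of the same sum in the regular representation, which is $2\sqrt3$ by Kesten (1959). For $\xi\perp\delta_e$,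
$$\sum_{i=1,2}\|b_i\xi b_i^*-\xi\|_2^2=4\|\xi\|_2^2-\langle T\xi,\xi\rangle\ge(4-2\sqrt3)\|\xi\|_2^2\ge\tfrac12\|\xi\|_2^2 .$$
The component of $\xi$ along $\delta_e$ is $\tau(\xi)1$. It commutes with $b_i$ and contributes nothing. $\square$

If $(a_n)$ is centralizing in $B$, then $[a_n,b_1]$ and $[a_n,b_2]$ tend to $0$, so $\|a_n-\tau(a_n)1\|_2\to0$. Thus $B$ is full.

From now on in this section and the next, $G$ is countable discrete, $M$ is a II$_1$ factor with separable predual, and $N=M\rtimes G$ with canonical unitaries $u_g$. Elements of $N$ are expanded as $x=\sum_ga_gu_g$ with $a_g\in M$, so that $\|x\|_2^2=\sum_g\|a_g\|_2^2$. Let $E:N\to M$, $E(x)=a_1$, be the conditional expectation. All questions about commutation with $M$ go through one formula: for $s\in M$,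
$$[s,x]=\sum_g\big(sa_g-a_g\alpha_g(s)\big)u_g. \tag{1}$$
So a coefficient of an element that commutes with $s$ is an *intertwiner*: $sa_g=a_g\alpha_g(s)$.

**The exact version.** As a warm-up, suppose each $\alpha_g$, $g\ne1$, is outer. Then $N$ is a II$_1$ factor. To see this, let $x=\sum_ga_gu_g$ commute with $M$ and put $a=a_g$. Then $sa=a\alpha_g(s)$ for all $s\in M$. Taking adjoints and replacing $s$ by $s^*$ gives $a^*s=\alpha_g(s)a^*$. Hence
$$s\,aa^*=a\alpha_g(s)a^*=aa^*s .$$
So $aa^*$ is central in $M$, hence a scalar. If $a\neq0$, then $a$ is a multiple of a unitary $U$ ($M$ is finite), and $sU=U\alpha_g(s)$ makes $\alpha_g=\operatorname{Ad}U^*$ inner. Therefore $a_g=0$ for $g\ne1$, and $a_1\in Z(M)=\mathbb C$. This gives $M'\cap N=\mathbb C$, so $N$ is a factor. It is infinite-dimensional with the faithful normal trace $\tau\circ E$, so it is of type II$_1$.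

To treat fullness we must replace equalities by estimates. Here is everything we shall prove in this direction. A group $G$ is *inner amenable* if there is a conjugation-invariant mean on $G\setminus\{1\}$.

**Theorem 1.** Let $G$ be countable discrete, $M$ a II$_1$ factor with separable predual, $G\curvearrowright^\alpha M$, $N=M\rtimes G$.

* (a) If $N$ is a full factor, then (H2) holds.
* (b) (H1) holds if and only if there are a finite $S\subset M$ and $\delta>0$ with
$$\sum_{s\in S}\|sU-U\alpha_g(s)\|_2^2\ge\delta\qquad\text{for all } g\ne1\text{ and all unitaries } U\in M. \tag{2}$$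
* (c) If there are a finite $S\subset M$ and $\delta>0$ with
$$\sum_{s\in S}\|sa-a\alpha_g(s)\|_2^2\ge\delta\|a\|_2^2\qquad\text{for all } g\ne1\text{ and all } a\in M, \tag{3}$$
then (H2) implies that $N$ is a full factor.
* (d) If $M$ is full, (H1) implies the condition (3), hence $N$ is full (this is Jones' theorem).
* (e) If $G$ is not inner amenable, (H2) alone implies that $N$ is a full factor.

The easy special case is (d), with (b) and (c) on the way to it.

**Proof of (b): translating (H1) into a gap for unitaries.** Suppose (2) holds. Put $O=\{\theta\in\operatorname{Aut}M:\sum_{s\in S}\|\theta(s)-s\|_2^2<\delta\}$, an open neighborhood of $\mathrm{id}$. Suppose $\pi(\alpha_g)\in\pi(O)$. Then $\alpha_g=\psi\theta$ with $\theta\in O$ and $\psi=\lim_k\operatorname{Ad}U_k$ for unitaries $U_k\in M$. Now $\operatorname{Ad}U_k^*\circ\alpha_g\to\psi^{-1}\alpha_g=\theta$, and $O$ is open, so for large $k$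
$$\sum_{s\in S}\|U_k^*\alpha_g(s)U_k-s\|_2^2<\delta .$$
Since $\|U_k^*\alpha_g(s)U_k-s\|_2=\|sU_k^*-U_k^*\alpha_g(s)\|_2$, (2) for the unitary $U_k^*$ forces $g=1$. Applied to $\pi(\alpha_g)=1\in\pi(O)$, this shows that $\pi\circ\alpha$ is faithful. It also shows that $\pi(\alpha(G))$ meets $\pi(O)$ only in the identity. As $\pi$ is an open map, $\pi(O)$ is open, so $\pi(\alpha(G))$ is a discrete subgroup of a Hausdorff topological group, hence closed.

Conversely, assume (H1). The quotient $\operatorname{Aut}M/\overline{\operatorname{Inn}M}$ is a Polish group, so its closed countable subgroup $\pi(\alpha(G))$ is a countable Polish space. By Baire it has an isolated point, and by homogeneity it is discrete. So there is an open $W\ni1$ in the quotient with $W\cap\pi(\alpha(G))=\{1\}$. The open set $\pi^{-1}(W)$ contains a basic neighborhood $\{\theta:\sum_{s\in S}\|\theta(s)-s\|_2^2<\delta\}$ of $\mathrm{id}$. Let $g\ne1$ and let $U\in M$ be a unitary. Then $\pi(\operatorname{Ad}U\circ\alpha_g)=\pi(\alpha_g)\neq1$ by faithfulness, so this automorphism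 is not in $\pi^{-1}(W)$. Hence $\sum_{s\in S}\|U\alpha_g(s)U^*-s\|_2^2\ge\delta$, which is (2). $\square$

**Proof of (c): a gap for all elements confines central sequences to $M$.** Let $x_n=\sum_ga_{n,g}u_g$ be centralizing in $N$. By (1) and (3),
$$\delta\sum_{g\ne1}\|a_{n,g}\|_2^2\le\sum_{s\in S}\|[s,x_n]\|_2^2\to0 ,$$
so $\|x_n-E(x_n)\|_2\to0$. The bounded sequence $E(x_n)$ is centralizing in $M$, because $[E(x_n),z]=E([x_n,z])\to0$ for $z\in M$. It is asymptotically invariant, because $\alpha_h(E(x_n))-E(x_n)=E(u_hx_nu_h^*-x_n)\to0$. By (H2) it is trivial, hence $(x_n)$ is trivial. By the fourth convention $N$ is a factor, and it is full. $\square$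

**Proof of (d): from unitaries to all elements when $M$ is full.** We imitate the exact version: an approximate intertwiner $a=hU$ has $h$ approximately central, and fullness makes $h$ approximately scalar.

**Step 1: fix the test set.** By Connes (*Classification of injective factors*, 1976, Theorem 2.1), fullness of $M$ gives unitaries $c_1,\dots,c_m\in M$ and $\rho>0$ with $\sum_j\|[c_j,\xi]\|_2^2\ge\rho\|\xi-\tau(\xi)1\|_2^2$ for all $\xi\in M$. By (b) we have $S,\delta$ satisfying (2). We may take $S$ to consist of unitaries. Indeed, write each $s\in S$ as a finite combination $s=\sum_jq_{s,j}V_{s,j}$ of unitaries. By Cauchy–Schwarz,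
$$\|sU-U\alpha_g(s)\|_2^2\le\Big(\sum_j|q_{s,j}|^2\Big)\sum_j\|V_{s,j}U-U\alpha_g(V_{s,j})\|_2^2 .$$
So (2) holds for the set of all $V_{s,j}$ after shrinking $\delta$. Enlarging the set keeps (2), so we also include $c_1,\dots,c_m$ in $S$.

**Step 2: the positive part almost commutes with $S$.** Let $g\ne1$, $a\in M$, $\|a\|_2=1$, and $\eta^2=\sum_{s\in S}\|sa-a\alpha_g(s)\|_2^2$. Write $a=hU$ with $h=(aa^*)^{1/2}$ and $U$ unitary, which is possible as $M$ is finite. For $s\in S$ let $b=sa\alpha_g(s)^*$. Then $bb^*=saa^*s^*=(shs^*)^2$, $\|b\|_2=1$, and $\|b-a\|_2=\|sa-a\alpha_g(s)\|_2\le\eta$. The Powers–Størmer inequality $\|k-k'\|_2^2\le\|k^2-k'^2\|_1$ for positive $k,k'$ gives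
$$\|shs^*-h\|_2^2\le\|bb^*-aa^*\|_1\le\|(b-a)b^*\|_1+\|a(b-a)^*\|_1\le2\|b-a\|_2\le2\eta. \tag{4}$$

**Step 3: the positive part is almost scalar.** Apply (4) to $s=c_1,\dots,c_m$: $\rho\|h-\tau(h)1\|_2^2\le2m\eta$. Since $\|h\|_2=1$, we have $0\le\tau(h)\le1$ and $\|h-\tau(h)1\|_2^2=1-\tau(h)^2$. So
$$\|a-U\|_2^2=\|h-1\|_2^2=2-2\tau(h)\le2(1-\tau(h)^2)=2\|h-\tau(h)1\|_2^2\le\frac{4m\eta}{\rho}. \tag{5}$$

**Step 4: feed $U$ into (2).** Since each $s\in S$ is unitary, $\|sU-U\alpha_g(s)\|_2\le\eta+2\|a-U\|_2$. Hence
$$\delta\le\sum_{s\in S}\|sU-U\alpha_g(s)\|_2^2\le|S|\Big(\eta+2\big(4m\eta/\rho\big)^{1/2}\Big)^2 .$$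
The right side is increasing in $\eta$ and vanishes at $\eta=0$, so $\eta\ge\eta_0>0$ with $\eta_0$ independent of $g$ and $a$. By homogeneity, (3) holds with $\delta$ replaced by $\eta_0^2$. (H2) is automatic since $M$ is full, and (c) shows that $N$ is full. $\square$

**An instance by hand.** Let $M=L(\mathbb F_4)$ with generators $b_1,\dots,b_4$ and let $\mathbb Z/2$ act by the automorphism $\alpha$ that exchanges $b_3,b_4$ and fixes $b_1,b_2$. Take $a\in M$ with $\|a\|_2=1$, put $\varepsilon_i=\|b_ia-a\alpha(b_i)\|_2$ for $i=1,2,3$, $\varepsilon^2=\varepsilon_1^2+\varepsilon_2^2+\varepsilon_3^2$ and $t=\tau(a)$. Lemma 1 gives $\|a-t1\|_2^2\le2(\varepsilon_1^2+\varepsilon_2^2)\le 2\varepsilon^2$, so $|t|^2\ge1-2\varepsilon^2$. From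
$$b_3a-ab_4=t(b_3-b_4)+b_3(a-t1)-(a-t1)b_4$$
and $\|b_3-b_4\|_2=\sqrt2$ we get $\sqrt2|t|\le\varepsilon_3+2\sqrt2\,\varepsilon\le(1+2\sqrt2)\varepsilon$. Since $(1+2\sqrt2)^2=9+4\sqrt2<15$, we get $2-4\varepsilon^2\le15\varepsilon^2$, so $\varepsilon^2\ge2/19$. Thus (3) holds with $S=\{b_1,b_2,b_3\}$ and $\delta=2/19$. Keep this two-line mechanism in mind: $b_1,b_2$ force $a$ to be nearly scalar, and then one moved generator gives a contradiction. It returns in Section 4.

## 2. Approximate intertwiners that are not close to unitaries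

What changes if $M$ is not full? Steps 1, 2 and 4 keep their force: (H1) still gives (2), and an approximate intertwiner $a=hU$ still has $h$ almost commuting with $S$. Step 3 stops. In a non-full factor, $h$ may almost commute with any prescribed finite set and still be far from a scalar, for instance a multiple of an almost central projection. Then $a$ is far from every multiple of a unitary, and (2) says nothing about it.

**A toy case.** Let $\alpha$ be the exchange of $b_3,b_4$ on $L(\mathbb F_4)$ as above, and consider $\tilde\alpha=\mathrm{id}\oplus\alpha$ on $L(\mathbb F_4)\oplus L(\mathbb F_4)$, with trace $\frac12(\tau\oplus\tau)$. Test with $s_i=(b_i,b_i)$, $i=1,2,3$. For a unitary $U=(U_1,U_2)$ the second coordinate alone gives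
$$\sum_i\|s_iU-U\tilde\alpha(s_i)\|_2^2\ge\tfrac12\cdot\tfrac2{19}=\tfrac1{19} .$$
But $a=(1,0)$ satisfies $sa=a\tilde\alpha(s)$ for every $s$. There is a gap for unitaries and none for general elements, because $\tilde\alpha$ is trivial on part of the space. This algebra is not a factor. The construction below spreads this phenomenon along almost central projections of a factor.

**No counterexample on $R$.** Every automorphism $\theta$ of $R$ is a limit of inner ones: $M_{2^k}(\mathbb C)\subset R$ and its image under $\theta$ are conjugate by a unitary of $R$ that implements $\theta$ on $M_{2^k}(\mathbb C)$. So (H1) forces $G=\{1\}$, and then (H2) says that $R$ is full, which is false. For $M=R$ the hypotheses are never satisfied.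

The remaining parts of Theorem 1 narrow down where to look.

**Proof of (a): necessity of (H2).** Let $(a_n)$ in $M$ be centralizing with $\alpha_g(a_n)-a_n\to0$ for all $g$. Then $[a_n,z]\to0$ for $z\in M$, and $\|[a_n,u_g]\|_2=\|a_n-\alpha_g(a_n)\|_2\to0$. So $[a_n,z]\to0$ for $z$ in the linear span of the $Mu_g$, which is $\|\cdot\|_2$-dense. As $(a_n)$ is bounded, it is centralizing in $N$, hence trivial. $\square$

**Two examples for inner amenability.** A group with a nontrivial finite normal subgroup $F$ is inner amenable: use the uniform measure on $F\setminus\{1\}$. The free group $\mathbb F_2=\langle a,b\rangle$ is not. Let $m$ be a conjugation-invariant mean on $\mathbb F_2\setminus\{e\}$ and let $A$ be the set of reduced words beginning with $a^{\pm1}$. If $s\notin A$, then $s$ begins with $b^{\pm1}$ and $asa^{-1}$ begins with $a$, so $asa^{-1}\in A$. Hence $A\cup a^{-1}Aa$ is everything and $m(A)\ge\frac12$. The elements of $b^kAb^{-k}$, $k=0,1,2$, have reduced words beginning with exactly $b^k$ followed by $a^{\pm1}$, so these three sets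 are disjoint and $m(A)\le\frac13$. This is a contradiction.

**Proof of (e): the coefficients would give an invariant mean.** Let $(x_n)$ be centralizing in $N$. As in the proof of (c), $E(x_n)$ is centralizing in $M$ and asymptotically invariant, so (H2) gives bounded scalars $t_n$ with $\|E(x_n)-t_n1\|_2\to0$. Then $\|[E(x_n),z]\|_2\le2\|z\|\,\|E(x_n)-t_n1\|_2\to0$ for $z\in N$, so $x_n-E(x_n)$ is again centralizing. It suffices to show that it tends to $0$. We rename it $x_n$, so $E(x_n)=0$.

If $\|x_n\|_2\not\to0$, pass to a subsequence with $\|x_n\|_2$ bounded below and rescale so that $\|x_n\|_2=1$. The sequence is still bounded and centralizing. Write $x_n=\sum_{g\ne1}a_{n,g}u_g$ and $\mu_n(g)=\|a_{n,g}\|_2^2$, a probability measure on $G\setminus\{1\}$. Since $u_hx_nu_h^*=\sum_g\alpha_h(a_{n,h^{-1}gh})u_g$, we get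
$$\sum_g\|\alpha_h(a_{n,h^{-1}gh})-a_{n,g}\|_2^2=\|u_hx_nu_h^*-x_n\|_2^2\to0 .$$
Use $\big|\|p\|_2^2-\|q\|_2^2\big|\le\|p-q\|_2(\|p\|_2+\|q\|_2)$ termwise, then Cauchy–Schwarz:
$$\sum_g|\mu_n(h^{-1}gh)-\mu_n(g)|\le2\,\|u_hx_nu_h^*-x_n\|_2\to0\qquad(h\in G) .$$
A weak$^*$ limit point of $(\mu_n)$ in $\ell^\infty(G\setminus\{1\})^*$ is a conjugation-invariant mean, contradicting that $G$ is not inner amenable. So all centralizing sequences of $N$ are trivial, and $N$ is a full factor by the fourth convention. $\square$

So a counterexample with $M$ of type II$_1$ and $G$ discrete must have $M$ non-full (by (d)) and $G$ inner amenable (by (e)), and must have a gap (2) for unitaries but no gap (3) for all elements.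

**Theorem 2.** There are a II$_1$ factor $M$ with separable predual and an action of a countable discrete group $G$ on $M$ satisfying (H1) and (H2), such that $N=M\rtimes G$ is a II$_1$ factor with non-commuting central sequences, i.e. $N\cong N\overline\otimes R$. In particular $N$ is not full.

So the answer to the question is no. The rest of the notes proves Theorem 2.

## 3. A field of free group automorphisms over a profinite group

**What a nontrivial central sequence should look like.** In view of the toy case, try $x=\sum_{v\in F}1_{A_v}u_v$, where $F\subset G$ is a finite subgroup and $(A_v)$ is a partition of a probability space $K$ with $L^\infty(K)\subset M$. Write $A_v=\{y:v(y)=v\}$ for a map $y\mapsto v(y)$. Four demands arise.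

* By (1), to commute with $s\in M$ the projection $1_{A_v}$ should almost commute with $s$, and $\alpha_v(s)$ should almost equal $s$ over $A_v$.
* To commute with $u_h$ we need $\alpha_h(1_{A_v})=1_{A_{hvh^{-1}}}$. If $h$ acts on $K$ by left translation, this reads $v(hy)=h\,v(y)\,h^{-1}$, which is solved by $v(y)=ydy^{-1}$.
* For (H1), every fixed $v\ne1$ must act far from trivially over a definite portion of $K$.
* For (H2), the scalar functions in $L^\infty(K)$ must carry no asymptotically invariant sequences, so we want a spectral gap for the translation action on $L^2(K)$.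

With $v(y)=ydy^{-1}$ we have $y^{-1}vy=d$ over $A_v$. So let $v$ act over the point $y$ through the element $y^{-1}vy$. Then over $A_v$ it acts as the single element $d$, and $d$ can be taken in a subgroup $D$ that moves few generators, while $y^{-1}vy$ for random $y$ often leaves $D$.

**The groups.** Let $p_1,p_2,\dots$ be distinct primes and
$$F_n=SL_3(\mathbb F_{p_n}),\quad K=\prod_nF_n,\quad K_0=\bigoplus_nF_n,\quad\Lambda=SL_3(\mathbb Z).$$
$K$ is a compact group with Haar probability measure, and $K_0$ is a dense countable normal subgroup. We regard $F_n$ as a subgroup of $K_0$. Let $D_n=\{d\in F_n:de_1=e_1\}$, with $e_1$ the first basis vector, and $D=\bigoplus_nD_n\le K_0$. Reduction modulo the $p_n$ maps $\Lambda$ to $K$; we write $\lambda$ also for the image of $\lambda$.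

The image of $\Lambda$ is dense in $K$. For this we show that $\Lambda\to\prod_{n\le m}F_n$ is onto for each $m$. By the Chinese remainder theorem, given a residue $r$ modulo $p_n$ there is an integer $k\equiv r$ modulo $p_n$ and $k\equiv0$ modulo the other $p_j$, $j\le m$. The elementary matrix $1+kE_{ij}$ then maps to $1+rE_{ij}$ in $F_n$ and to $1$ in the other factors. As $F_n$ is generated by elementary matrices, the map is onto.

Let $G=K_0\rtimes\Lambda$, with $\Lambda$ acting by conjugation through its image in $K$. This is a countable discrete group.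

**The fiber algebra.** Let
$$I=K_0/D\ \sqcup\ K_0\ \sqcup\ \Lambda\ \sqcup\ \{1,2\},$$
a countable set, and $B=L(\mathbb F_I)$, a II$_1$ factor, with canonical unitaries $b_i$. Permutations of $I$ act on $B$ by trace-preserving automorphisms. We use three families:

* $\beta_k$ ($k\in K_0$): left multiplication by $k$ on $K_0/D$, identity elsewhere;
* $\beta'_k$ ($k\in K_0$): left multiplication by $k$ on the summand $K_0$, identity elsewhere;
* $\chi_\lambda$ ($\lambda\in\Lambda$): left multiplication by $\lambda$ on the summand $\Lambda$, identity elsewhere.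

They move disjoint sets of generators, so the three families commute with each other. The summand $K_0/D$ carries the idea above. The summands $K_0$ and $\Lambda$ serve to detect group elements, and $1,2$ are reserved for Lemma 1.

**The actions on $P$.** Let $P=L^\infty(K)\overline\otimes B$, viewed as functions $F:K\to B$. For $\gamma,v\in K_0$ and $\lambda\in\Lambda$ put
$$(\sigma_\gamma F)(y)=\beta_\gamma\beta'_\gamma\big(F(y\gamma)\big),\quad(\alpha_vF)(y)=\beta_{y^{-1}vy}\big(F(y)\big),\quad(\alpha_\lambda F)(y)=\chi_\lambda\big(F(\lambda^{-1}y)\big). \tag{6}$$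
If $v\in\bigoplus_{n\le m}F_n$, then $y^{-1}vy$ lies in this finite group and depends only on $y_1,\dots,y_m$. So it takes finitely many values, each on a clopen set, and $\alpha_v$ is well defined. As Haar measure is bi-invariant, all maps in (6) are trace-preserving automorphisms of $P$. We check the algebraic relations.

* $\sigma$ is an action: $(\sigma_\gamma\sigma_{\gamma'}F)(y)=\beta_\gamma\beta'_\gamma\beta_{\gamma'}\beta'_{\gamma'}(F(y\gamma\gamma'))=(\sigma_{\gamma\gamma'}F)(y)$.
* $v\mapsto\alpha_v$ is an action of $K_0$ because $y^{-1}vy\cdot y^{-1}v'y=y^{-1}vv'y$, and $\lambda\mapsto\alpha_\lambda$ is an action of $\Lambda$ because $(\alpha_\lambda\alpha_\mu F)(y)=\chi_\lambda\chi_\mu(F(\mu^{-1}\lambda^{-1}y))$.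
* They fit together to an action $\alpha$ of $G$, with $\alpha_{v\lambda}=\alpha_v\alpha_\lambda$:
$$(\alpha_\lambda\alpha_v\alpha_\lambda^{-1}F)(y)=\chi_\lambda\,\beta_{y^{-1}\lambda v\lambda^{-1}y}\,\chi_\lambda^{-1}(F(y))=(\alpha_{\lambda v\lambda^{-1}}F)(y).$$
* $\sigma$ commutes with $\alpha_v$: since $\beta_\gamma\beta_{\gamma^{-1}y^{-1}vy\gamma}=\beta_{y^{-1}vy\gamma}=\beta_{y^{-1}vy}\beta_\gamma$,
$$(\sigma_\gamma\alpha_vF)(y)=\beta_\gamma\beta'_\gamma\beta_{\gamma^{-1}y^{-1}vy\gamma}(F(y\gamma))=\beta_{y^{-1}vy}\beta_\gamma\beta'_\gamma(F(y\gamma))=(\alpha_v\sigma_\gamma F)(y).$$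
* $\sigma$ commutes with $\alpha_\lambda$: both compositions send $F$ to $y\mapsto\beta_\gamma\beta'_\gamma\chi_\lambda(F(\lambda^{-1}y\gamma))$.

**The algebra $M$.** The center of $P$ contains $L^\infty(K)$, so $P$ is not a factor. We repair this with right translations: let
$$M=P\rtimes_\sigma K_0,$$
with canonical unitaries $w_\gamma$. It has separable predual and a faithful normal tracial state, $\tau(\sum_\gamma x_\gamma w_\gamma)=\int_K\tau(x_1(y))\,dy$. Since $\alpha$ preserves the trace and commutes with $\sigma$, it extends to a trace-preserving action of $G$ on $M$ with $\alpha_g(w_\gamma)=w_\gamma$. Every $x\in M$ has an expansion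
$$x=\sum_\gamma x_\gamma w_\gamma,\quad x_\gamma\in P,\qquad\|x\|_2^2=\sum_\gamma\int_K\|x_\gamma(y)\|_2^2\,dy,$$
and for $c\in P$ we have $xc=\sum_\gamma x_\gamma\sigma_\gamma(c)w_\gamma$ and $cx=\sum_\gamma cx_\gamma w_\gamma$.

## 4. The estimate on coefficients

The purpose of this section is to run the mechanism from the $L(\mathbb F_4)$ example fiberwise. Regard $b_i\in B$ as a constant function in $P\subset M$. Let $g=v\lambda\in G$ with $v\in K_0$, $\lambda\in\Lambda$, let $x=\sum_\gamma x_\gamma w_\gamma\in M$ and $i\in I$.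

**Step 1: the fiberwise formula.** By (6), $\alpha_g(b_i)(y)=\beta_{y^{-1}vy}\chi_\lambda(b_i)$, hence
$$\sigma_\gamma(\alpha_g(b_i))(y)=\beta_\gamma\beta'_\gamma\beta_{\gamma^{-1}y^{-1}vy\gamma}\chi_\lambda(b_i)=b_{\kappa i},$$
where $\kappa=\kappa(y,\gamma)$ is the permutation of $I$ that acts on $K_0/D$ by left multiplication by $y^{-1}vy\gamma$, on $K_0$ by left multiplication by $\gamma$, on $\Lambda$ by left multiplication by $\lambda$, and fixes $1$ and $2$. Therefore
$$\|x\alpha_g(b_i)-b_ix\|_2^2=\sum_\gamma\int_K\|x_\gamma(y)b_{\kappa i}-b_ix_\gamma(y)\|_2^2\,dy. \tag{7}$$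

**Step 2: the coefficients are nearly scalar-valued.** Put $t_\gamma(y)=\tau(x_\gamma(y))$ and $\varepsilon_i=\|x\alpha_g(b_i)-b_ix\|_2$. For $i=1,2$ we have $\kappa i=i$, so Lemma 1 in each fiber and (7) give
$$\sum_\gamma\int_K\|x_\gamma(y)-t_\gamma(y)1\|_2^2\,dy\le2(\varepsilon_1^2+\varepsilon_2^2). \tag{8}$$

**Step 3: moved generators cost mass.** In each fiber
$$x_\gamma b_{\kappa i}-b_ix_\gamma=t_\gamma(b_{\kappa i}-b_i)+(x_\gamma-t_\gamma1)b_{\kappa i}-b_i(x_\gamma-t_\gamma1).$$
Since $\|b_i-b_j\|_2^2=2$ for $i\ne j$, the triangle inequality in $L^2$ over all $(y,\gamma)$, with (7) and (8), gives for each $i\in I$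
$$\Big(2\sum_\gamma\int_{\{y:\,\kappa(y,\gamma)i\ne i\}}|t_\gamma(y)|^2\,dy\Big)^{1/2}\le\varepsilon_i+2\sqrt2\,(\varepsilon_1^2+\varepsilon_2^2)^{1/2}. \tag{9}$$

Write $o=D\in K_0/D$, $o'=1\in K_0$ and $o''=1\in\Lambda$ for the base points of the three summands.

**$M$ is a II$_1$ factor.** Let $x\in Z(M)$ and take $g=1$. All $\varepsilon_i$ vanish, so $x_\gamma=t_\gamma\in L^\infty(K)$ by (8). For $\gamma\ne1$ we have $\kappa o'=\gamma\ne o'$ for every $y$, so $t_\gamma=0$ by (9). Thus $x\in L^\infty(K)$. Commutation with $w_\gamma$ means $x=\sigma_\gamma(x)$, i.e. $x(y\gamma)=x(y)$ for all $\gamma\in K_0$. Right translation is strongly continuous on $L^2(K)$ and $K_0$ is dense in $K$, so $x$ is invariant under all of $K$, hence constant. So $M$ is a factor. It is infinite-dimensional and has a faithful normal trace, so it is of type II$_1$.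

## 5. A gap of $2/91$ for unitaries

Let $S=\{b_1,b_2,b_o,b_{o'},b_{o''}\}$. The aim is (H1), and by Theorem 1(b) it suffices to prove the following.

**Claim.** For all $1\ne g\in G$ and all unitaries $U\in M$,
$$\sum_{s\in S}\|U\alpha_g(s)U^*-s\|_2^2\ge\frac2{91}. \tag{10}$$

**Step 1: mass bookkeeping.** Write $g=v\lambda$, let $\varepsilon^2$ be the left side of (10), and apply Section 4 with $x=U$. Since $\|U\alpha_g(s)U^*-s\|_2=\|U\alpha_g(s)-sU\|_2$, we have $\varepsilon^2=\sum_i\varepsilon_i^2$ over the five indices. From $\sum_\gamma\int\|x_\gamma\|_2^2=1$, from $\|x_\gamma(y)\|_2^2=|t_\gamma(y)|^2+\|x_\gamma(y)-t_\gamma(y)1\|_2^2$ and from (8),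
$$\sum_\gamma\int_K|t_\gamma(y)|^2\,dy\ge1-2\varepsilon^2. \tag{11}$$
For each $i\in\{o,o',o''\}$, (9) gives
$$\sum_\gamma\int_{\kappa i\ne i}|t_\gamma|^2\le\tfrac12(1+2\sqrt2)^2\varepsilon^2=\tfrac12(9+4\sqrt2)\varepsilon^2\le8\varepsilon^2 .$$
So the mass on the set of $(y,\gamma)$ where $\kappa$ moves at least one of $o,o',o''$ is at most $24\varepsilon^2$.

**Step 2: where nothing moves.** The permutation $\kappa(y,\gamma)$ fixes $o''$ iff $\lambda=1$, fixes $o'$ iff $\gamma=1$, and fixes $o$ iff $y^{-1}vy\gamma\in D$. So it fixes all three iff $\lambda=1$, $\gamma=1$ and $y^{-1}vy\in D$. If $\lambda\ne1$, this never happens, so (11) gives $1-2\varepsilon^2\le24\varepsilon^2$ and $\varepsilon^2\ge\frac1{26}>\frac2{91}$.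

**Step 3: random conjugates of $v$ often leave $D$.** Let $\lambda=1$. Then $v\ne1$. Pick $n$ with $v_n\ne1$ and put $p=p_n$. If $y^{-1}vy\in D$, then $y_n^{-1}v_ny_ne_1=e_1$, that is, $v_n$ fixes the vector $y_ne_1$. For Haar-random $y$, the element $y_n$ is uniform in $F_n$. Since $F_n$ is transitive on nonzero vectors, $y_ne_1$ is uniform in $\mathbb F_p^3\setminus\{0\}$, which has $p^3-1$ elements. The fixed vectors of $v_n\ne1$ form a proper subspace, so at most $p^2-1$ nonzero vectors are fixed. Hence
$$\big|\{y\in K:y^{-1}vy\in D\}\big|\le\frac{p^2-1}{p^3-1}=\frac{p+1}{p^2+p+1}=\frac1{p+\frac1{p+1}}\le\frac37,$$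
the last bound being attained at $p=2$, while for $p\ge3$ the value is below $\frac13$. (For $v=1+E_{12}\in F_n$ the set consists of the $y$ such that $y_ne_1$ has second coordinate $0$, and the first inequality is an equality.)

**Step 4: conclusion.** The element $x_1$ is the image of $U$ under the conditional expectation onto $P$, so $|t_1(y)|\le\|U\|=1$, and the mass where $\kappa$ fixes $o,o',o''$ is at most $\frac37$. With (11) and Step 1,
$$1-2\varepsilon^2\le\tfrac37+24\varepsilon^2,\qquad\text{so}\qquad\varepsilon^2\ge\frac{4/7}{26}=\frac2{91}.$$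
This proves the claim. $\square$

As $\|U\alpha_g(s)U^*-s\|_2=\|sU-U\alpha_g(s)\|_2$, the claim is (2) with $\delta=\frac2{91}$. Hence (H1) holds by Theorem 1(b).

Note where unitarity entered: the bound $|t_1|\le1=\|U\|_2$ prevents the mass from concentrating on the set $\{y:y^{-1}vy\in D\}$. For a general $a$ with $\|a\|_2=1$ there is no such bound, and that is what Section 7 exploits.

## 6. Property (T) and asymptotically invariant central sequences

We verify (H2). Let $(a_n)$ be centralizing in $M$ with $\|\alpha_g(a_n)-a_n\|_2\to0$ for all $g\in G$.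

**Step 1: reduction to $L^\infty(K)$.** Apply (8) and (9) with $x=a_n$, $g=1$ and $i=o'$. The commutators of $a_n$ with $b_1,b_2,b_{o'}$ tend to $0$ in $\|\cdot\|_2$. By (8), $a_n$ is asymptotically equal to $\sum_\gamma t_\gamma w_\gamma$. Since $\kappa o'=\gamma\ne o'$ for all $\gamma\ne1$, (9) shows that the part with $\gamma\ne1$ tends to $0$. So $\|a_n-t_n\|_2\to0$, where $t_n=(\mathrm{id}\otimes\tau)((a_n)_1)\in L^\infty(K)$ and $\|t_n\|_\infty\le\|a_n\|$ is bounded.

**Step 2: the spectral gap.** For $\lambda\in\Lambda$, $\alpha_\lambda(t_n)=t_n(\lambda^{-1}\,\cdot)$, so $\|t_n(\lambda^{-1}\,\cdot)-t_n\|_2\to0$. The representation of $\Lambda$ on $L^2(K)\ominus\mathbb C$ by left translation has no nonzero invariant vector: an invariant vector is invariant under the closure of the image of $\Lambda$, which is $K$, so it is constant. By Kazhdan, $\Lambda=SL_3(\mathbb Z)$ has property (T): there are a finite set $Q\subset\Lambda$ and $c>0$ such that $\max_{\lambda\in Q}\|\rho(\lambda)\xi-\xi\|\ge c\|\xi\|$ for every vector $\xi$ of every unitary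 representation $\rho$ without nonzero invariant vectors. Applied to $\xi=t_n-\int_Kt_n$, this gives $\|t_n-\int_Kt_n\|_2\to0$. Hence $\|a_n-(\int_Kt_n)1\|_2\to0$ with bounded scalars, and $(a_n)$ is trivial. So (H2) holds. $\square$

## 7. Representations of $F_n$ that become central

Let $N=M\rtimes G$ with canonical unitaries $u_g$. By (H1) every $\alpha_g$ with $g\ne1$ is outer, so $N$ is a II$_1$ factor by the exact version in Section 1. View $F_n\subset K_0\subset G$. For $d\in F_n$ put
$$x_n(d)=\sum_{v\in F_n}1_{A_n(v,d)}u_v,\qquad A_n(v,d)=\{y\in K:\ y_n\,d\,y_n^{-1}=v\}. \tag{12}$$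

**Step 1: $d\mapsto x_n(d)$ is a unitary representation of $F_n$ with $\tau(x_n(d))=0$ for $d\ne1$.** For fixed $d$ the sets $A_n(v,d)$, $v\in F_n$, partition $K$. By (6), $\alpha_v$ is trivial on $L^\infty(K)$ for $v\in K_0$, so $L^\infty(K)$ commutes with all such $u_v$. Hence
$$x_n(d)x_n(d')=\sum_{v,v'}1_{A_n(v,d)\cap A_n(v',d')}u_{vv'}=x_n(dd'), \tag{13}$$
because $y_ndy_n^{-1}=v$ and $y_nd'y_n^{-1}=v'$ imply $y_ndd'y_n^{-1}=vv'$, so the intersections with $vv'$ equal to a given $v''$ partition $A_n(v'',dd')$. Clearly $x_n(1)=1$. Moreover $x_n(d)^*=\sum_v1_{A_n(v,d)}u_{v^{-1}}=x_n(d^{-1})$, because $A_n(v,d)=A_n(v^{-1},d^{-1})$. Finally $\tau(x_n(d))$ is the measure of $A_n(1,d)$, which is empty for $d\ne1$.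

**Step 2: for arbitrary $d_n\in D_n$, the sequence $x_n=x_n(d_n)$ is centralizing in $N$.** We show that $x_n$ commutes, for all large $n$, with each element of a generating set. Abbreviate $A(v)=A_n(v,d_n)$.

* *$L^\infty(K)$.* It is abelian and commutes with the $u_v$, so it commutes with $x_n$.
* *$b_i$, $i\in I$.* Each $1_{A(v)}$ is central in $P$ and commutes with the $u_{v'}$, $v'\in K_0$, so
$$x_nb_ix_n^*=\sum_{v,v'}1_{A(v)}1_{A(v')}\alpha_v(b_i)u_{vv'^{-1}}=\sum_v1_{A(v)}\alpha_v(b_i).$$
For $y\in A(v)$ we have $y^{-1}vy=d_n$, so $\alpha_v(b_i)(y)=\beta_{d_n}(b_i)$. Thus $x_nb_ix_n^*=\beta_{d_n}(b_i)$. This is $b_i$ unless $i\in K_0/D$. If $i=kD$ and $n$ is so large that $k_n=1$, then $d_n$ commutes with $k$ and $d_nkD=kd_nD=kD$. So $x_n$ commutes with $b_i$ for large $n$.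
* *$w_\gamma$, $\gamma\in K_0$.* Since $\alpha_v(w_\gamma)=w_\gamma$, $w_\gamma$ commutes with $u_v$. Also $(w_\gamma1_{A(v)}w_\gamma^*)(y)=1_{A(v)}(y\gamma)$, and this equals $1_{A(v)}(y)$ when $\gamma_n=1$. So $x_n$ commutes with $w_\gamma$ for large $n$.
* *$u_{v'}$, $v'\in K_0$.* We have $u_{v'}x_nu_{v'}^*=\sum_v1_{A(v)}u_{v'vv'^{-1}}$. This is $x_n$ when $v'_n=1$, hence for large $n$.
* *$u_\lambda$, $\lambda\in\Lambda$.* A point $y$ satisfies $\lambda^{-1}y\in A_n(v,d_n)$ iff $y_nd_ny_n^{-1}=(\lambda v\lambda^{-1})_n$. So $\alpha_\lambda(1_{A_n(v,d_n)})=1_{A_n(\lambda v\lambda^{-1},d_n)}$, and $u_\lambda u_vu_\lambda^*=u_{\lambda v\lambda^{-1}}$. Reindexing the sum over $F_n$, $u_\lambda x_nu_\lambda^*=x_n$.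

Since $x_n$ is unitary, commuting with an element implies commuting with its adjoint. So every $z$ in the $*$-algebra generated by these elements commutes with $x_n$ for $n$ large. This $*$-algebra is $\|\cdot\|_2$-dense in $N$, and $\|[x_n,z]\|_2\le2\|z\|_2$. Hence $[x_n,z]\to0$ in $\|\cdot\|_2$ for all $z\in N$.

**Step 3: $N$ is not full.** Choose $d_n\in D_n$ with $d_n\ne1$, for instance $d_n=1+E_{23}$, which fixes $e_1$. Then $\tau(x_n)=0$ and $\|x_n-t1\|_2^2=1+|t|^2\ge1$ for all $t\in\mathbb C$. So $(x_n)$ is a nontrivial centralizing sequence, and $N$ is not full.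

**Step 4: $N$ is McDuff.** Take $d_n=1+E_{23}$ and $d'_n=1+E_{32}$. Both are in $D_n$. They do not commute, since $E_{23}E_{32}=E_{22}$ and $E_{32}E_{23}=E_{33}$. By Step 1,
$$\|[x_n(d_n),x_n(d'_n)]\|_2^2=\|x_n(d_nd_n')-x_n(d_n'd_n)\|_2^2=2-2\operatorname{Re}\tau\big(x_n(d_nd'_n(d'_nd_n)^{-1})\big)=2 .$$
So $N$ has central sequences that do not asymptotically commute, and $N\cong N\overline\otimes R$ by McDuff's theorem (1970). With Sections 5 and 6, this proves Theorem 2. $\blacksquare$

**How (3) fails here.** Let $d_n\in D_n\setminus\{1\}$ and $a_{n,v}=1_{A_n(v,d_n)}$. By (1), for $s\in M$,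
$$\sum_{v}\|sa_{n,v}-a_{n,v}\alpha_v(s)\|_2^2=\|[s,x_n]\|_2^2\to0,\qquad\sum_v\|a_{n,v}\|_2^2=1,$$
with only $v\ne1$ contributing. So for every finite $S$ and $\delta>0$, once $n$ is large some $a_{n,v}$ violates (3). It is a nonzero projection over which $\alpha_v$ is almost the identity, as in the toy case.

**The constraints from (d) and (e), seen in the example.** $M$ is not full: if $f_n\in L^\infty(K)$ is a function of $y_n$ alone with $|f_n|=1$ and $\int f_n=0$, then $f_n$ commutes with $P$, and with $w_\gamma$ as soon as $\gamma_n=1$, so $(f_n)$ is a nontrivial centralizing sequence. By (H2), it cannot be asymptotically $\Lambda$-invariant. The group $G$ is inner amenable because each $F_n$ is a nontrivial finite normal subgroup of $G$.
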